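# Moufang loops generated by elements that associate in threes

## 1. Central extensions of an abelian group

A **loop** is a set with a product and an identity $1$ such that, for all $a,b$, the equations $ax=b$ and $ya=b$ have unique solutions $x$ and $y$. It is a group without the associative law. A **Moufang loop** is a loop in which
$$(xy)(zx)=(x(yz))x$$
holds. For elements $x,y,z$ of a Moufang loop, the **associator** $(x,y,z)$ is the unique element $a$ with $(xy)z=(x(yz))a$.

In a group, properties of the generators tend to spread: if generators commute pairwise, the group is commutative. We ask for the analog one level up. Let $L$ be a Moufang loop generated by $\{a_i\mid i\in I\}$, and suppose $(a_i,a_j,a_k)=1$ for all $i,j,k\in I$. Is $L$ associative? The question comes from Gorshkov, Grichkov and Zavarnitsine, *A Moufang loop with exceptional properties of associators*, arXiv:1509.00559 (2015). We first answer it in a case where it is easy.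

**Textbook facts** (Bruck, *A Survey of Binary Systems*, Ch. VII). In a Moufang loop the following hold:

- (MM) $(xy)(zx)=(x(yz))x$;
- (ML) $((xy)x)z=x(y(xz))$;
- (MR) $((zx)y)x=z(x(yx))$;
- the inverse property: each $x$ has an inverse with $x^{-1}(xy)=y=(yx)x^{-1}$;
- diassociativity: any two elements generate a group.

By diassociativity, a loop with one or two generators poses no problem. For three generators the answer is also yes, by Moufang's theorem: three elements that associate generate a group. (We shall not use it.) So the question really starts with four generators $a,b,c,d$, and the first associators not covered by the hypothesis look like $(ab,c,d)$.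

**Center and normal subloops.** The center $Z(L)$ is the set of elements that commute and associate with all elements. It is an abelian group. A subloop $N$ is normal if $xN=Nx$, $x(yN)=(xy)N$ and $(Nx)y=N(xy)$ for all $x,y$. Then the quotient loop $L/N$ exists. Every subloop of $Z(L)$ is normal.

**Setting (∗).** $L$ is a Moufang loop, $A\le Z(L)$ is a subloop, and $G=L/A$ is a group.

In Setting (∗) all associators lie in $A$. Write $f(x,y,z)=(x,y,z)\in A$ and write $A$ additively. Since central factors can be pulled out of any product, $f(x,y,z)$ depends only on the cosets of $x,y,z$ modulo $A$. So $f$ is a function $G^3\to A$, and inside its arguments we may compute as in the group $G$. By diassociativity, $f(x,y,z)=0$ whenever $x,y,z$ lie in a subloop generated by two elements. For instance $f(x,y,x)=0$, $f(y^{-1},y,x)=0$, and $f=0$ if some argument is $1$.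

**The cocycle identity.** Rebracket $((xy)z)w$ into $x(y(zw))$ in two ways. Through $(x(yz))w$ and $x((yz)w)$ we collect $f(x,y,z)$, $f(x,yz,w)$, $f(y,z,w)$. Through $(xy)(zw)$ we collect $f(xy,z,w)$ and $f(x,y,zw)$. Hence
$$f(x,y,z)+f(x,yz,w)+f(y,z,w)=f(xy,z,w)+f(x,y,zw).\tag{1}$$
Next we measure (MM) with $f$. We have $(xy)(zx)=x(y(zx))\cdot f(x,y,zx)$, and $(x(yz))x=x((yz)x)\cdot f(x,yz,x)=x(y(zx))\cdot f(y,z,x)\cdot f(x,yz,x)$. So
$$(xy)(zx)=\bigl((x(yz))x\bigr)\cdot\bigl[f(x,y,zx)-f(y,z,x)-f(x,yz,x)\bigr].\tag{2}$$
Both (1) and (2) hold for any loop with a central subloop $A$ and group quotient $L/A$. The Moufang identity says exactly that the bracket in (2) is always $0$.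

**Example (order 81).** On $L=\mathbb F_3^3\times\mathbb F_3$ put $(u,a)(v,b)=(u+v,\;a+b+h(u,v))$, where $h(u,v)=(u_3-v_3)\,\omega(u,v)$ and $\omega(u,v)=u_1v_2-u_2v_1$. This is a loop with identity $(0,0)$. The second components of $((u,a)(v,b))(w,d)$ and $(u,a)((v,b)(w,d))$ differ by
$$f(u,v,w)=h(u,v)+h(u+v,w)-h(v,w)-h(u,v+w).$$
The coefficient of $\omega(u,v)$ is $(u_3-v_3)-(u_3-v_3-w_3)=w_3$. That of $\omega(u,w)$ is $(u_3+v_3-w_3)-(u_3-v_3-w_3)=2v_3=-v_3$. That of $\omega(v,w)$ is $(u_3+v_3-w_3)-(v_3-w_3)=u_3$. So
$$f(u,v,w)=u_3\,\omega(v,w)-v_3\,\omega(u,w)+w_3\,\omega(u,v)=\det(u,v,w).$$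
Elements of $A=0\times\mathbb F_3$ commute with everything, and they associate with everything because $\det$ vanishes when an argument is $0$. So $A$ is central with $L/A=\mathbb F_3^3$. The bracket in (2) is $\det(u,v,w+u)-\det(v,w,u)-\det(u,v+w,u)=0$. Hence $L$ is a Moufang loop, and it is not associative. No generating set of $L$ associates in threes, since its image spans $\mathbb F_3^3$ and so contains a basis, where $\det\ne0$. The argument worked because $f$ was trilinear.

**Lemma 1.** In Setting (∗), $f$ is skew-symmetric: $f(y,x,w)=-f(x,y,w)$ and $f(x,z,y)=-f(x,y,z)$.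

*Proof.*

**Step 1: use (ML) for the first two arguments.** We have
$$((xy)x)w=(xy)(xw)\cdot f(xy,x,w)=x(y(xw))\cdot f(x,y,xw)\cdot f(xy,x,w),$$
so (ML) says $f(xy,x,w)+f(x,y,xw)=0$. This is the right side of (1) at $(x,y,x,w)$. Since $f(x,y,x)=0$, (1) gives
$$f(y,x,w)=-f(x,yx,w).\tag{3}$$

**Step 2: find an invariance of $f$.** In (1) at $(y^{-1},y,x,w)$ the terms $f(y^{-1},y,x)$, $f(1,x,w)$ and $f(y^{-1},y,xw)$ vanish, so $f(y,x,w)=-f(y^{-1},yx,w)$. Comparing with (3), $f(x,yx,w)=f(y^{-1},yx,w)$. Put $u=yx$ and $v=y^{-1}$. Then $x=vu$, and $u,v$ are arbitrary. So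
$$f(vu,u,w)=f(v,u,w)\quad\text{for all }u,v,w.\tag{4}$$

**Step 3: combine.** Use (4) with $u=y$, $v=xy^{-1}$, and then (3) with $(y,x)$ replaced by $(xy^{-1},y)$:
$$f(x,y,w)=f(xy^{-1},y,w)=-f\bigl(y,(xy^{-1})y,w\bigr)=-f(y,x,w).$$

**Step 4: use (MR) for the last two arguments.** We have
$$((xy)z)y=(xy)(zy)\cdot f(xy,z,y)=x(y(zy))\cdot f(x,y,zy)\cdot f(xy,z,y),$$
so (MR) says $f(xy,z,y)+f(x,y,zy)=0$. This is the right side of (1) at $(x,y,z,y)$, and $f(y,z,y)=0$. Hence
$$f(x,y,z)=-f(x,yz,y).\tag{5}$$
In (1) at $(x,y,z,z^{-1})$ the terms $f(y,z,z^{-1})$, $f(xy,z,z^{-1})$ and $f(x,y,1)$ vanish, so $f(x,y,z)=-f(x,yz,z^{-1})$. Comparing with (5), $f(x,yz,y)=f(x,yz,z^{-1})$. Put $u=yz$, so that $z^{-1}=u^{-1}y$. Then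
$$f(x,u,y)=f(x,u,u^{-1}y)\quad\text{for all }x,u,y.\tag{6}$$
By (6), and then (5) with $(y,z)$ replaced by $(z,z^{-1}y)$,
$$f(x,z,y)=f(x,z,z^{-1}y)=-f(x,z\,z^{-1}y,z)=-f(x,y,z).\qquad\blacksquare$$

In particular $f$ is invariant under cyclic shifts of its arguments. How far is $f$ from additive? Put
$$D(x,y,z,w)=f(xy,z,w)-f(x,z,w)-f(y,z,w).\tag{7}$$
By Lemma 1, every term of (1) that contains a product can be written with the product in first position:

- $f(xy,z,w)=D(x,y,z,w)+f(x,z,w)+f(y,z,w)$;
- $f(x,yz,w)=-f(yz,x,w)=-D(y,z,x,w)+f(x,y,w)+f(x,z,w)$;
- $f(x,y,zw)=f(zw,x,y)=D(z,w,x,y)+f(x,y,z)+f(x,y,w)$.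

Substitute into (1). On the left the $f$-terms are $f(x,y,z)+f(x,y,w)+f(x,z,w)+f(y,z,w)$, and the right has the same four. They cancel, leaving
$$D(x,y,z,w)+D(y,z,x,w)+D(z,w,x,y)=0.\tag{8}$$
The computation can be reversed: for any skew-symmetric function $f$ on $G^3$, identities (1) and (8) are equivalent. By Lemma 1 we also have
$$D(x,y,w,z)=-D(x,y,z,w).\tag{9}$$

**Proposition 2 (abelian quotient).** In Setting (∗) let $G$ be abelian. Then $D=0$. Hence if $L$ is generated by a set $S$ with $(a,b,c)=1$ for all $a,b,c\in S$, then $L$ is a group.

*Proof.*

**Step 1: show $D=0$.** Since $xy=yx$ in $G$, (7) gives $D(x,y,z,w)=D(y,x,z,w)$. So $D$ is symmetric in the first pair of arguments and skew in the second. Identity (8) at $(y,x,z,w)$ and at $(x,y,w,z)$ becomes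
$$D(x,y,z,w)+D(x,z,y,w)-D(z,w,x,y)=0,$$
$$-D(x,y,z,w)+D(y,w,x,z)+D(z,w,x,y)=0.$$
Adding, $D(x,z,y,w)=-D(y,w,x,z)$: exchanging the two pairs changes the sign. In particular $D(z,w,x,y)=-D(x,y,z,w)$, and (8) reduces to $D(y,z,x,w)=0$. As $x,y,z,w$ are arbitrary, $D=0$.

**Step 2: conclude.** Now $f$ is additive in its first argument, and by Lemma 1 in each. The image of $S$ generates $G$, and $f$ vanishes on it. A map that is a homomorphism in each variable and vanishes on generators vanishes everywhere. So $f=0$ and $L$ is associative. $\blacksquare$

So when $L/A$ is abelian the answer is yes for every prime, $3$ included. What changes when $G$ is not commutative?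

## 2. A noncommutative quotient with a nonadditive associator

Everything up to (9) survives. The only use of commutativity was the symmetry $D(x,y,z,w)=D(y,x,z,w)$. The natural plan is to prove $D=0$ from (8) and (9) alone, and then to finish as before. The next example shows that this plan cannot work.

**Example (a skew-symmetric cocycle that is not additive).** Let $V=\mathbb F_3^4$ with basis $e_1,\dots,e_4$, and on $G=V\times\Lambda^2V$ put
$$(v,\lambda)(v',\lambda')=(v+v',\;\lambda+\lambda'+v\wedge v').$$
As $v\wedge v'$ is bilinear, this is a group, of order $3^{4+6}=3^{10}$. With $[x,y]$ defined by $xy=(yx)[x,y]$ we get $[(v,0),(v',0)]=(0,2\,v\wedge v')$. So the elements $g_i=(e_i,0)$ generate $G$: their commutators generate the central part $0\times\Lambda^2V$, and modulo it they generate $V$. Identify $\Lambda^4V=\mathbb F_3$, and for $x_i=(v_i,\lambda_i)$ put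
$$f_0(x_1,x_2,x_3)=\lambda_1\wedge v_2\wedge v_3+\lambda_2\wedge v_3\wedge v_1+\lambda_3\wedge v_1\wedge v_2.\tag{10}$$
This is trilinear on the vector space $V\oplus\Lambda^2V$ and invariant under cyclic shifts. Exchanging $x_1$ and $x_2$ exchanges the first two terms and reverses their signs, and it reverses the sign of the third. So $f_0$ is skew-symmetric, and as $2$ is invertible it vanishes when two arguments are equal. However, $f_0$ is not additive for the product of $G$. Since $xy$ equals $x+y+(0,v_x\wedge v_y)$ as a vector, its defect (7) is
$$D_0(x,y,z,w)=f_0\bigl((0,v_x\wedge v_y),z,w\bigr)=v_x\wedge v_y\wedge v_z\wedge v_w.\tag{11}$$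
This is an alternating form. The quadruples $(y,z,x,w)$ and $(z,w,x,y)$ are even rearrangements of $(x,y,z,w)$, so the left side of (8) equals $3D_0=0$. Thus (8) holds for $D_0$, and therefore (1) holds for $f_0$. Since the $\Lambda^2$-components of the $g_i$ are zero, $f_0(g_i,g_j,g_k)=0$ for all $i,j,k$. Yet $f_0([g_1,g_2],g_3,g_4)=2\,e_1\wedge e_2\wedge e_3\wedge e_4\ne0$.

So skew-symmetry and (1) do not force a function that vanishes on generators to vanish. The example also shows where to look. For a prime $p\ge5$ in place of $3$, the same formulas define a group and a skew-symmetric $f_0$ with the same $D_0$, but the left side of (8) is $3D_0\neq0$, so (1) fails. The obstruction is a single factor $3$. This suggests proving $3D=0$ instead of $D=0$, and deriving it from symmetries of $D$ that hold without commutativity.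

We can now state the results. The conjecture in arXiv:1509.00559 was that the answer is yes for finite Moufang $p$-loops with $p\neq3$, that is, finite Moufang loops whose order is a power of $p$. In general the answer is known to be negative: there is a $4$-generated Moufang loop of order $3^{19}$ with a generating set any three of whose elements associate, yet which is not associative. The conjecture is true.

**Theorem A.** Let $p\ne3$ be a prime and $L$ a finite Moufang $p$-loop generated by a set $S$ with $(a,b,c)=1$ for all $a,b,c\in S$. Then $L$ is associative.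

For the stronger statement, let $A(L)$ be the smallest normal subloop of $L$ with $L/A(L)$ a group. It exists: if $N$ is the intersection of all normal subloops with group quotient, then $L/N$ embeds in a product of groups. The *upper central series* is $Z_0=1$, $Z_{i+1}/Z_i=Z(L/Z_i)$. A loop is *centrally nilpotent* of class $n$ if $Z_n=L$ with $n$ least. In the example of order $81$, an element $(u,a)$ with $u\neq0$ is not central, because $\det(u,v,w)\ne0$ for some $v,w$. So $Z_1=A$, the class is $2$, and $A(L)=A$.

**Theorem B.** Let $L$ be a Moufang loop all of whose finitely generated subloops are centrally nilpotent, and let $S$ generate $L$ with $(a,b,c)=1$ for all $a,b,c\in S$.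

1. Every element of $A(L)$ has $3$-power order. If $L$ is nilpotent of class $n\ge1$, then $A(L)$ has exponent dividing $3^{n-1}$. In particular, if $L$ has no element of order $3$, then $L$ is a group.
2. (No restriction on torsion.) If moreover $(ab,c,d)=1$ for all pairwise distinct $a,b,c,d\in S$ (for example, if any four elements of $S$ generate an associative subloop), then $L$ is a group.
3. (Sharpness.) There is a finite nonassociative Moufang $3$-loop generated by four elements any three of which associate. So the statement of Theorem A holds for a prime $p$ if and only if $p\ne3$, and "four" in (2) cannot be replaced by "three".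

## 3. The defect of additivity is skew-symmetric and killed by 3

**Proposition 3.** In Setting (∗):

* (i) $D$ is skew-symmetric in its four arguments;
* (ii) $3D=0$;
* (iii) $D$ is a homomorphism $G\to A$ in each argument.

*Proof.*

**Step 1: a sign under the cyclic shift.** Write (8) at $(y,z,w,x)$:
$$D(y,z,w,x)+D(z,w,y,x)+D(w,x,y,z)=0.$$
By (9) this is $-D(y,z,x,w)-D(z,w,x,y)+D(w,x,y,z)=0$. Add (8), and two pairs cancel:
$$D(w,x,y,z)=-D(x,y,z,w).\tag{12}$$

**Step 2: all of $S_4$.** By (9) and (12), $D$ changes sign under the transposition of the last two arguments and under a cyclic shift of all four. Both are odd permutations, and a $4$-cycle together with a transposition of two neighbors generates $S_4$. Hence each $\sigma\in S_4$ multiplies $D$ by $\operatorname{sgn}\sigma$. This is (i).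

**Step 3: the factor $3$.** The arrangement $(y,z,x,w)$ comes from $(x,y,z,w)$ by a $3$-cycle, and $(z,w,x,y)$ by a product of two disjoint transpositions. Both are even, so by (i) the three terms of (8) are equal, and (8) reads $3D(x,y,z,w)=0$. This is (ii).

**Step 4: apply the defect construction to $D$ itself.** Fix $z,w$ and suppress them, writing $f(x)$ for $f(x,z,w)$ and $D(x,y)$ for $D(x,y,z,w)$. Since $G$ is associative, (7) gives
$$D(xy,u)+D(x,y)=f(xyu)-f(x)-f(y)-f(u)=D(x,yu)+D(y,u).$$
Put $E(x,y,u)=D(xy,u)-D(x,u)-D(y,u)$. Inserting $D(xy,u)=D(x,yu)+D(y,u)-D(x,y)$, we obtain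
$$E(x,y,u)=D(x,yu)-D(x,y)-D(x,u).$$
By skew-symmetry the right side is $-\bigl(D(yu,x)-D(y,x)-D(u,x)\bigr)=-E(y,u,x)$. So a cyclic shift of the three arguments changes the sign of $E$. After three shifts we are back where we started, so $E=-E$, that is, $2E=0$. By (ii) also $3E=0$. Hence $E=3E-2E=0$. So $D$ is additive in its first argument, and by (i) in every argument. $\blacksquare$

**Corollary 4.** In Setting (∗), let $S$ generate $L$ with $f(a,b,c)=0$ for all $a,b,c\in S$. Then:

* (1) $3f=0$;
* (2) if $A$ has no element of order $3$, then $f=0$, i.e. $L$ is a group;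
* (3) if $(ab,c,d)=1$ for all pairwise distinct $a,b,c,d\in S$, then $f=0$.

*Proof.*

**Step 1: multiply by $3$ to become additive.** By Proposition 3(ii), $3f$ is additive in its first argument. By Lemma 1 it is additive in each. It vanishes on the image of $S$, which generates $G$. So $3f=0$, which is (1). If $A$ has no element of order $3$, then $3f=0$ forces $f=0$, which is (2).

**Step 2: check $D$ on generators.** For (3), take $a,b,c,d\in S$. Then $D(a,b,c,d)=f(ab,c,d)-0-0=f(ab,c,d)$. If $a,b,c,d$ are pairwise distinct, this is $0$ by hypothesis. If two of them coincide, exchanging them gives $D=-D$ by Proposition 3(i), so $2D=0$. With $3D=0$ this gives $D(a,b,c,d)=0$. So $D$ vanishes on generators of $G$, and by Proposition 3(iii) $D=0$. Now $f$ itself is additive in each argument and vanishes on generators, so $f=0$. $\blacksquare$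

## 4. Finite Moufang $p$-loops with $p\ne3$

To reach Setting (∗) we need central elements. Finite Moufang $p$-loops are centrally nilpotent. For $p$ odd this is in Glauberman, *On loops of odd order II*, J. Algebra 8 (1968) 393–414. For $p=2$ it is in Glauberman–Wright, *Nilpotence of finite Moufang 2-loops*, J. Algebra 8 (1968) 415–417. A centrally nilpotent loop $L\ne1$ has $Z(L)\neq1$, since otherwise the upper central series would stay at $1$.

*Proof of Theorem A.*

**Step 1: cut off a central subgroup of order $p$.** Suppose the theorem fails for some $p\ne3$, and let $(L,S)$ be a counterexample with $|L|$ minimal. Then $L\neq1$, so $Z(L)\ne1$. The cosets $xZ(L)$ partition $L$ into sets of size $|Z(L)|$: if $xa=yb$ with $a,b$ central, then $x=y(ba^{-1})$. So $|Z(L)|$ divides $|L|$, and $Z(L)$ is a nontrivial abelian $p$-group. Choose $A\le Z(L)$ of order $p$. It is normal in $L$.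

**Step 2: use minimality.** The quotient $L/A$ is a Moufang loop of order $|L|/p$, a smaller power of $p$. It is generated by the image of $S$, and any three elements of that image associate. By minimality $L/A$ is a group.

**Step 3: apply Corollary 4.** We are in Setting (∗), and $A$ has order $p\ne3$, hence no element of order $3$. By Corollary 4(2), $L$ is associative, a contradiction. $\blacksquare$

## 5. A central filtration of $A(L)$: parts (1) and (2) of Theorem B

Corollary 4 controls a central layer with group quotient. If $3$-torsion is allowed, $A(L)$ may have several layers, and only the top one is of this kind. We need a way to push "exponent $3$" down to the lower layers. The tool is that translations, suitably combined, respect powers. Write $L_x(u)=xu$ and $R_x(u)=ux$.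

**Lemma 5.** Let $M$ be a Moufang loop and let $\varphi$ lie in the group generated by all translations $L_x,R_x$ of $M$, with $\varphi(1)=1$. Then $\varphi(a^m)=\varphi(a)^m$ for all $a\in M$, $m\ge0$.

*Proof.*

**Step 1: put $\varphi$ into a triple.** Consider triples $(\alpha,\beta,\gamma)$ of bijections of $M$ with $\alpha(u)\beta(v)=\gamma(uv)$ for all $u,v$. They are closed under componentwise composition. They are also closed under inverses: with $u'=\alpha^{-1}(u)$ and $v'=\beta^{-1}(v)$ we have $\gamma(u'v')=uv$, so $u'v'=\gamma^{-1}(uv)$. So they form a group. By (MM), $(xu)(vx)=(x(uv))x$, so $(L_x,R_x,R_xL_x)$ is such a triple. By (MR) with $z=ux^{-1}$ and $y=v$, $(uv)x=(ux^{-1})(x(vx))$, so $(R_x^{-1},\;v\mapsto x(vx),\;R_x)$ is one too. The first components $L_x$ and $R_x^{-1}$ generate the group of the statement. So $\varphi$ is the first component of some triple $(\varphi,\beta,\gamma)$.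

**Step 2: use $\varphi(1)=1$.** Putting $u=1$ gives $\beta=\gamma$. So $\varphi(u)\beta(v)=\beta(uv)$. Put $k=\beta(1)$. With $v=1$ we get $\beta(u)=\varphi(u)k$ for all $u$.

**Step 3: induct on $m$.** We claim $\beta(a^m)=\varphi(a)^mk$. This is clear for $m=0$. For $m\ge1$,
$$\beta(a^m)=\varphi(a)\beta(a^{m-1})=\varphi(a)\bigl(\varphi(a)^{m-1}k\bigr)=\varphi(a)^mk,$$
the last equality by diassociativity. Also $\beta(a^m)=\varphi(a^m)k$ by Step 2. Cancel $k$. $\blacksquare$

**Reduction to nilpotent loops.** The purpose is to replace $L$ by its finitely generated subloops. For finite $T\subseteq S$ let $L_T=\langle T\rangle$, which is nilpotent by hypothesis. If $T\subseteq T'$, then $L_T\cap A(L_{T'})$ is normal in $L_T$, and the quotient embeds in the group $L_{T'}/A(L_{T'})$. Hence $A(L_T)\le A(L_{T'})$. So $N=\bigcup_TA(L_T)$ is a directed union of subloops, hence a subloop. It is normal in $L$: each of the normality conditions, for given elements of $L$ and $N$, can be checked inside some $L_T$ with those elements of $N$ in $A(L_T)$, where it holds. Any three elements of $L$ lie in some $L_T$, and their associator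 is in $A(L_T)\le N$. So $L/N$ is a group and $A(L)\le N$.

Consequently each element of $A(L)$ lies in some $A(L_T)$. The set $T$ satisfies the hypotheses in $L_T$ that $S$ satisfies in $L$, both for (1) and for (2). If $L_T=1$ there is nothing to show. So for the claim on $3$-power orders in (1), and for (2), we may assume that $L$ is nilpotent. The exponent statement in (1) concerns nilpotent $L$ from the start. From now on $L$ is nilpotent of class $n\ge1$, with upper central series $1=Z_0\le Z_1\le\dots\le Z_n=L$.

**The series $A_k$.** Put $A_0=A(L)$. With $[x,y]$ defined by $xy=(yx)[x,y]$, let $A_{k+1}$ be the normal subloop of $L$ generated by all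
$$[a,x],\quad(a,x,y),\quad(x,a,y),\quad(x,y,a)\qquad(a\in A_k,\;x,y\in L).$$
Each $A_k$ is normal in $L$. Modulo $A_k$ the element $a$ becomes $1$, so these four elements lie in $A_k$, and $A_{k+1}\le A_k$. For a normal subloop $M$ of $L$, these elements all lie in $M$ exactly when the image of $A_k$ in $L/M$ is central. So $A_{k+1}$ is the smallest normal subloop $M$ of $L$ inside $A_k$ with $A_k/M\le Z(L/M)$. (In the example of order $81$: $A_0=A$ and $A_1=1$.)

The series ends. Since $L/Z_{n-1}$ is equal to its center, it is an abelian group, so $A_0\le Z_{n-1}$. If $A_k\le Z_j$ with $j\ge1$, the image of $A_k$ in $L/Z_{j-1}$ is central, so $A_{k+1}\le Z_{j-1}$. Hence $A_k\le Z_{n-1-k}$ for $0\le k\le n-1$, and $A_{n-1}=1$.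

*Proof of Theorem B(1).* We show that $A_k/A_{k+1}$ has exponent dividing $3$ for every $k\ge0$. Each $A_k/A_{k+1}$ is an abelian group, being central in $L/A_{k+1}$.

**Step 1: the top layer, $k=0$.** The loop $L/A_1$ with $A=A_0/A_1$ is in Setting (∗), since $A$ is central and the quotient $L/A_0$ is a group. Let $K\le A$ be the subgroup generated by all values of $f$. It is central, hence normal, and $(L/A_1)/K$ is a group because all associators die in it. The preimage of $K$ in $L$ is therefore a normal subloop with group quotient, so it contains $A_0$, and $K=A$. The image of $S$ generates $L/A_1$ and associates in threes, so Corollary 4(1) gives $3f=0$. The generators of the abelian group $A_0/A_1$ are killed by $3$, so the whole group is.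

**Step 2: set up a lower layer, $k\ge1$.** Assume that $A_{k-1}/A_k$ has exponent dividing $3$. Put $M=L/A_{k+1}$, $B=A_{k-1}/A_{k+1}$ and $C=A_k/A_{k+1}\le Z(M)$. The elements $[a,x],(a,x,y),(x,a,y),(x,y,a)$ with $a\in B$ and $x,y\in M$ lie in $C$. The subgroup $K$ that they generate is central, hence normal in $M$. Its preimage in $L$ is a normal subloop that contains the elements generating $A_k$ as a normal subloop. So $K=C$, and it is enough to show $c^3=1$ for each such generator $c$.

**Step 3: write $a\mapsto ac$ by translations.** According to the type of $c$, let $\varphi(t)$ be, respectively,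
$$x^{-1}(tx),\qquad ((tx)y)(xy)^{-1},\qquad \bigl(x^{-1}((xt)y)\bigr)y^{-1},\qquad y^{-1}\bigl(x^{-1}((xy)t)\bigr).$$
By the inverse property each $\varphi$ lies in the group generated by translations, and $\varphi(1)=1$. In each case $\varphi(a)=ac$, because $c$ is central:

- if $c=[a,x]$, then $ax=(xa)c$, so $x^{-1}(ax)=ac$;
- if $c=(a,x,y)$, then $(ax)y=(a(xy))c$; multiply by $(xy)^{-1}$ on the right;
- if $c=(x,a,y)$, then $(xa)y=(x(ay))c$, so $x^{-1}((xa)y)=(ay)c$; multiply by $y^{-1}$ on the right;
- if $c=(x,y,a)$, then $(xy)a=(x(ya))c$, so $x^{-1}((xy)a)=(ya)c$; multiply by $y^{-1}$ on the left.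

**Step 4: compute $\varphi(a^3)$ twice.** By assumption $a^3\in C$, so $a^3$ is central. A central factor passes through every translation, so $\varphi(a^3)=a^3\varphi(1)=a^3$. By Lemma 5, $\varphi(a^3)=\varphi(a)^3=(ac)^3=a^3c^3$. Hence $c^3=1$, and $C=A_k/A_{k+1}$ has exponent dividing $3$.

**Step 5: climb down the series.** For $a\in A_0$ we get $a^3\in A_1$, then $a^9\in A_2$, and so on, until $a^{3^{n-1}}\in A_{n-1}=1$. So $A(L)$ has exponent dividing $3^{n-1}$. By the reduction, in the general case every element of $A(L)$ has $3$-power order. If $1\ne a\in A(L)$ has order $3^m$, then $a^{3^{m-1}}$ has order $3$. So if $L$ has no element of order $3$, then $A(L)=1$ and $L$ is a group. $\blacksquare$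

*Proof of Theorem B(2).*

**Step 1: the top layer is trivial.** As in Step 1 above, $L/A_1$ with $A=A_0/A_1$ is in Setting (∗), and the image of $S$ generates it and associates in threes. If four elements of the image are pairwise distinct, they come from pairwise distinct $a,b,c,d\in S$, so the condition $(ab,c,d)=1$ passes to the image. By Corollary 4(3), $L/A_1$ is a group. Hence $A_0\le A_1$, so $A_0=A_1$.

**Step 2: the series is constant.** Since $A_{k+1}$ is built from $A_k$ always by the same rule, $A_0=A_1$ implies $A_0=A_k$ for all $k$. Therefore $A_0=A_{n-1}=1$, and $L$ is a group. $\blacksquare$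

## 6. A nonassociative Moufang $3$-loop from the cocycle $f_0$

It remains to prove Theorem B(3). Take $G$, $g_i$, $f_0$, $D_0$ from (10) and (11). They satisfy (1), but no loop has been attached to them yet.

**When a loop has a prescribed associator.** As in the example of order $81$, for a group $Q$ and a function $h:Q^2\to\mathbb F_3$ the product $(x,a)(y,b)=(xy,\,a+b+h(x,y))$ on $Q\times\mathbb F_3$ has associator
$$f(x,y,z)=h(x,y)+h(xy,z)-h(y,z)-h(x,yz).\tag{13}$$
In the language of group cohomology with trivial coefficients $\mathbb F_3$, a function $f$ satisfying (1) is a $3$-cocycle, and a function of the form (13) is a $3$-coboundary. The quotient of cocycles by coboundaries is $H^3(Q,\mathbb F_3)$. In the example of order $81$, $\det$ is a coboundary on $\mathbb F_3^3$. Here $f_0$ is a cocycle on $G$, and we need a coboundary. We do not decide whether $f_0$ already is one on $G$. Instead we pull it back (*inflate* it) to a larger finite $3$-group $Q$ mapping onto $G$, where it becomes one.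

**Cohomology of free pro-$3$ groups** (Serre, *Galois Cohomology*, Ch. I, §§2.2, 3.4, 4.2). Let $\hat F$ be the free pro-$3$ group of rank $4$: its generators can be sent to any four elements of a finite $3$-group by a unique continuous homomorphism. Its cohomological dimension is at most $1$, so $H^3(\hat F,\mathbb F_3)=0$. Moreover $H^3(\hat F,\mathbb F_3)=\varinjlim H^3(\hat F/N,\mathbb F_3)$, where $N$ runs over the open normal subgroups and the maps are inflations. So a class in $H^3(\hat F/N_0,\mathbb F_3)$ whose inflation to $\hat F$ is zero already becomes zero in $H^3(\hat F/N,\mathbb F_3)$ for some open normal $N\le N_0$.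

*Proof of Theorem B(3).*

**Step 1: find $Q$.** Map $\hat F$ to $G$ by sending its generators to $g_1,\dots,g_4$. As the $g_i$ generate $G$, this is onto. Let $N_0$ be its kernel, so $G=\hat F/N_0$. The class of $f_0$ inflates to $H^3(\hat F,\mathbb F_3)=0$, so there is an open normal $N\le N_0$ such that it is zero on $Q=\hat F/N$. Here $Q$ is a finite $3$-group with generators $q_1,\dots,q_4$ and a surjection $Q\to G$, $q_i\mapsto g_i$. The inflation $f$ of $f_0$ to $Q$ satisfies (13) for some $h:Q^2\to\mathbb F_3$.

**Step 2: normalize $h$.** Since $f(x,1,z)=0$, (13) with $y=1$ gives $h(x,1)=h(1,z)$ for all $x,z$. So both are equal to one constant. Subtracting a constant from $h$ does not change (13), since two terms carry a plus sign and two a minus sign. So we may assume $h(x,1)=h(1,x)=0$.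

**Step 3: define the loop.** Let $L=Q\times\mathbb F_3$ with $(x,a)(y,b)=(xy,\,a+b+h(x,y))$. Both kinds of equations have unique solutions: solve first in $Q$, then in $\mathbb F_3$. The identity is $(1,0)$. So $L$ is a loop of $3$-power order. Elements of $A=1\times\mathbb F_3$ commute with everything by Step 2, and associate with everything because $f$ vanishes when an argument is $1$. So $A$ is central, $L/A=Q$, and the associator is $f$.

**Step 4: check the Moufang identity.** By (2) we need $f(x,y,zx)-f(y,z,x)-f(x,yz,x)=0$. The last term is $0$, since $f_0$ vanishes when two arguments are equal. By cyclic invariance and (11),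
$$f(x,y,zx)=f(zx,x,y)=f(z,x,y)+f(x,x,y)+D_0(z,x,x,y),$$
where $D_0$ is evaluated at the images in $G$. The last two terms vanish because $f_0$ and $D_0$ are alternating. So $f(x,y,zx)=f(z,x,y)=f(y,z,x)$, as needed, and $L$ is a Moufang loop.

**Step 5: the four generators.** Let $\tilde a_i=(q_i,0)$. Then $(\tilde a_i,\tilde a_j,\tilde a_k)=f_0(g_i,g_j,g_k)=0$ for all $i,j,k$, since the $\Lambda^2$-components of the $g_i$ vanish. Let $M$ be the subloop generated by the $\tilde a_i$. It maps onto $Q$, so it contains elements above $[q_1,q_2]$, $q_3$ and $q_4$. Their associator is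
$$f([q_1,q_2],q_3,q_4)=2\,e_1\wedge e_2\wedge e_3\wedge e_4\ne0.$$
So $M$ is not associative. It contains a nonzero element of $A$, which has order $3$, so $A\le M$. As $M$ also maps onto $Q=L/A$, we get $M=L$. Thus $L$ is a finite nonassociative Moufang $3$-loop generated by four elements any three of which associate.

**Step 6: the consequences.** For $p=3$ the statement of Theorem A fails for this $L$, and for $p\ne3$ it is Theorem A. So it holds exactly for $p\neq3$. The loop $L$ is centrally nilpotent, so its subloops are too, and it shows that in (2) "any four elements of $S$ generate an associative subloop" cannot be weakened to three: by Moufang's theorem, any three of the $\tilde a_i$ generate an associative subloop. $\blacksquare$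

In this loop $D(q_1,q_2,q_3,q_4)=e_1\wedge e_2\wedge e_3\wedge e_4\ne0$. So the relation $3D=0$ of Proposition 3 cannot be improved to $D=0$ even for associators of actual Moufang loops.
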